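\title{Helicity and the first curl eigenvalue: equal extremal values at fixed volume}

\begin{abstract}
For a bounded smooth domain $\Omega\subset\mathbb{R}^3$ let $\lambda_+(\Omega)$ be the largest ratio of helicity to energy among divergence-free fields tangent to the boundary, and let $\mu_+(\Omega)$ be the smallest positive eigenvalue of the curl operator on fields orthogonal to all curl-free fields. One always has $\lambda_+(\Omega)\ge 1/\mu_+(\Omega)$. We show that the suprema of these two quantities over domains of a given volume are equal, so the inequality between them is never strict. We also show that $\lambda_+$ is the upper semicontinuous envelope of $1/\mu_+$ for $L^1$-convergence of uniformly bounded domains, and that the approximating domains can be taken in any prescribed ambient isotopy class. The common extremal value is therefore unchanged if the competing domains are restricted to one such class.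
\end{abstract}

\section{Two isoperimetric problems}

A \emph{smooth domain} is a nonempty, bounded, connected open set $\Omega\subset\mathbb{R}^3$ whose boundary is a smooth surface with $\Omega$ locally on one side. Fields defined on a subset of $\mathbb{R}^3$ are extended by zero, and $\langle\cdot,\cdot\rangle$, $\|\cdot\|$ refer to $L^2(\mathbb{R}^3,\mathbb{R}^3)$. We write $b(p,r)$ and $\bar b(p,r)$ for open and closed balls, and $b_R=b(0,R)$.

A field $Y\in L^2(\Omega,\mathbb{R}^3)$ is \emph{curl-free} if $\langle Y,\operatorname{curl}\psi\rangle=0$ for all $\psi\in C_c^\infty(\Omega,\mathbb{R}^3)$. We use two closed subspaces of $L^2(\Omega,\mathbb{R}^3)$: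
\begin{align*}
L^2\mathcal{V}_0(\Omega)&=\Big\{B:\ \int_\Omega B\cdot\nabla f\,dx=0\ \text{ for all } f\in H^1(\Omega)\Big\},\\
\mathcal{K}(\Omega)&=\Big\{B\in L^2\mathcal{V}_0(\Omega):\ \int_\Omega B\cdot Y\,dx=0\ \text{ for all curl-free } Y\in L^2(\Omega,\mathbb{R}^3)\Big\}.
\end{align*}
The first is the space of fields that are weakly divergence-free and tangent to $\partial\Omega$: for a field smooth up to the boundary, integration by parts turns the condition into $\operatorname{div}B=0$ in $\Omega$ and $B\cdot n=0$ on $\partial\Omega$. The first space is orthogonal to gradients and the second to all curl-free fields, so they differ only when $\Omega$ carries curl-free fields that are not gradients.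

For a square-integrable field $B$ with bounded support, the Biot--Savart field and the helicity are
\[
\operatorname{BS}(B)(x)=\frac{1}{4\pi}\int B(y)\times\frac{x-y}{|x-y|^3}\,dy,\qquad
\mathcal{H}(B)=\int B\cdot\operatorname{BS}(B)\,dx .
\]
As a double integral, $\mathcal{H}(B)$ has the integrand $(x-y)\cdot(B(x)\times B(y))/(4\pi|x-y|^3)$ of the linking integral of two curves, with $B(x)$ and $B(y)$ in place of the tangent vectors. Helicity thus measures how much the field links with itself, and $\|B\|^2$ is its energy. Neither depends on the domain in which $B$ is regarded.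

Two spectral quantities bound helicity by energy. Let $\pi$ be the orthogonal projection of $L^2(\Omega,\mathbb{R}^3)$ onto $L^2\mathcal{V}_0(\Omega)$. The modified Biot--Savart operator $\pi\circ\operatorname{BS}$ on $L^2\mathcal{V}_0(\Omega)$ is compact and self-adjoint; let $\lambda_+(\Omega)>0$ be its largest positive eigenvalue. The curl operator on $\{B\in\mathcal{K}(\Omega):\operatorname{curl}B\in\mathcal{K}(\Omega)\}$ is self-adjoint with compact inverse; let $\mu_+(\Omega)>0$ be its smallest positive eigenvalue. We take these facts as known, together with the formulas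
\begin{equation}\label{eq:rayleigh}
\lambda_+(\Omega)=\sup_{0\ne B\in L^2\mathcal{V}_0(\Omega)}\frac{\mathcal{H}(B)}{\|B\|^2},
\qquad
\frac{1}{\mu_+(\Omega)}=\sup_{0\ne B\in\mathcal{K}(\Omega)}\frac{\mathcal{H}(B)}{\|B\|^2},
\end{equation}
which are the only properties of $\lambda_+$ and $\mu_+$ that the proofs use, apart from positivity. They give $\lambda_+(\Omega)\ge1/\mu_+(\Omega)$. Both sides grow linearly under dilation of $\Omega$, so one fixes the volume $V>0$ and sets
\[
\Lambda(V)=\sup_{\operatorname{vol}\Omega=V}\lambda_+(\Omega),\qquad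
\mathcal{M}(V)=\inf_{\operatorname{vol}\Omega=V}\mu_+(\Omega),
\]
over smooth domains $\Omega$. Then $\Lambda(V)\ge1/\mathcal{M}(V)$. The question we answer comes from \cite{Gerner}.

\medskip
\noindent\textbf{Question.} Is $\Lambda(V)>1/\mathcal{M}(V)$ for all $V>0$?
\medskip

There is a reason to expect a positive answer. The orthogonal complement of $\mathcal{K}(\Omega)$ in $L^2\mathcal{V}_0(\Omega)$ consists of the fields in $L^2\mathcal{V}_0(\Omega)$ that are curl-free (Lemma~\ref{lem:density}); call them harmonic. A ball has no nonzero harmonic field (Proposition~\ref{prop:K}), so $\lambda_+=1/\mu_+$ there, while a solid torus has one (Section~\ref{sec:torus}). Suppose $B\in\mathcal{K}(\Omega)$ attains the second supremum in \eqref{eq:rayleigh} and $Y$ is harmonic. Since $\operatorname{BS}$ is symmetric and $B\perp Y$,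
\[
\frac{\mathcal{H}(B+\alpha Y)}{\|B+\alpha Y\|^2}=\frac{\mathcal{H}(B)+2\alpha\langle Y,\operatorname{BS}(B)\rangle+\alpha^2\mathcal{H}(Y)}{\|B\|^2+\alpha^2\|Y\|^2},
\]
and the derivative at $\alpha=0$ is $2\langle Y,\operatorname{BS}(B)\rangle/\|B\|^2$. Whenever it is nonzero, $\lambda_+(\Omega)>1/\mu_+(\Omega)$. So a handle can offer the first problem a gain that is denied to the second, and one might guess that this gain survives the optimization over domains. It does not, because the topology of a domain can be changed at an arbitrarily small cost in volume.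

\begin{theorem}\label{thm:main}
For every $V>0$,
\[
0<\Lambda(V)=\frac{1}{\mathcal{M}(V)}\le\Big(\frac{3V}{4\pi}\Big)^{1/3}<\infty .
\]
In particular, the strict inequality $\Lambda(V)>1/\mathcal{M}(V)$ holds for no $V$.
\end{theorem}

If a domain $\Omega$ of volume $V$ attains $\mathcal{M}(V)$, then $1/\mu_+(\Omega)\le\lambda_+(\Omega)\le\Lambda(V)=1/\mu_+(\Omega)$, so $\Omega$ attains $\Lambda(V)$ as well. We do not address whether such a domain exists.

The second result describes the mechanism domain by domain. A diffeomorphism $\Phi$ of $\mathbb{R}^3$ is \emph{isotopic to the identity} if there is a smooth family $\Phi_\tau$, $0\le\tau\le1$, of diffeomorphisms of $\mathbb{R}^3$ with $\Phi_0=\mathrm{id}$ and $\Phi_1=\Phi$. The \emph{ambient isotopy class} $[D]$ of a smooth domain $D$ is the set of all $\Phi(D)$ with $\Phi$ isotopic to the identity. For example, $[D]$ may consist of embedded balls, or of solid tori of a prescribed knot type. We call a sequence of smooth domains $\Omega_n$ \emph{admissible for $\Omega$} if the $\Omega_n$ lie in a fixed ball and $\operatorname{vol}(\Omega_n\triangle\Omega)\to0$.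

\begin{theorem}\label{thm:relax}
Let $\Omega$ and $D$ be smooth domains.
\begin{enumerate}
\item[(a)] There is a sequence $\Omega_n\in[D]$, admissible for $\Omega$, with $\operatorname{vol}\Omega_n=\operatorname{vol}\Omega$ and
\[
\frac{1}{\mu_+(\Omega_n)}\to\lambda_+(\Omega),\qquad\lambda_+(\Omega_n)\to\lambda_+(\Omega).
\]
\item[(b)] For every sequence $\Omega_n$ admissible for $\Omega$, $\limsup_n\lambda_+(\Omega_n)\le\lambda_+(\Omega)$.
\item[(c)] $\lambda_+$ is the upper semicontinuous envelope of $1/\mu_+$ for this convergence: $\lambda_+(\Omega)$ is the largest value of $\limsup_n1/\mu_+(\Omega_n)$ among sequences admissible for $\Omega$.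
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:class}
For every smooth domain $D$ and every $V>0$,
\[
\sup_{\Omega\in[D],\ \operatorname{vol}\Omega=V}\frac{1}{\mu_+(\Omega)}=\sup_{\Omega\in[D],\ \operatorname{vol}\Omega=V}\lambda_+(\Omega)=\Lambda(V)=\frac{1}{\mathcal{M}(V)} .
\]
\end{corollary}

Thus one may restrict both problems to domains ambient isotopic to a round ball, or to any fixed knotted or linked shape, without changing the extremal value.

After the basic facts in Section~\ref{sec:basic}, Section~\ref{sec:torus} shows both theorems at work on a solid torus. Section~\ref{sec:perforated} proves Theorem~\ref{thm:main}, and Sections~\ref{sec:usc}--\ref{sec:end} prove Theorem~\ref{thm:relax} and Corollary~\ref{cor:class}.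

\section{The helicity quotient}\label{sec:basic}

The definitions of $L^2\mathcal{V}_0(W)$ and $\mathcal{K}(W)$ make sense for every bounded open set $W$. The space $\mathcal{K}(W)$ is defined by orthogonality conditions, but to construct its elements we need a direct description.

\begin{lemma}\label{lem:density}
Let $W\subset\mathbb{R}^3$ be bounded and open. Then $\mathcal{K}(W)$ is the $L^2$-closure of $X=\operatorname{curl}C_c^\infty(W,\mathbb{R}^3)$, and the orthogonal complement of $\mathcal{K}(W)$ in $L^2\mathcal{V}_0(W)$ is the space of curl-free fields in $L^2\mathcal{V}_0(W)$.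
\end{lemma}

\begin{proof}
By definition the curl-free fields form the space $X^\perp$, so $\mathcal{K}(W)=L^2\mathcal{V}_0(W)\cap X^{\perp\perp}=L^2\mathcal{V}_0(W)\cap\overline X$. For $\psi\in C_c^\infty(W,\mathbb{R}^3)$ and $f\in H^1(W)$, the definition of the weak gradient gives $\int\operatorname{curl}\psi\cdot\nabla f=-\int f\operatorname{div}\operatorname{curl}\psi=0$. Hence $X$, and with it $\overline X$, lies in the closed space $L^2\mathcal{V}_0(W)$. This gives $\mathcal{K}(W)=\overline X$, whose complement in $L^2\mathcal{V}_0(W)$ is $L^2\mathcal{V}_0(W)\cap X^\perp$.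
\end{proof}

The estimates for $\operatorname{BS}$ rest on \emph{Schur's test}: if $k(x,y)=k(y,x)\ge0$ and $\int_Wk(x,y)\,dy\le a$ for all $x\in W$, then $u\mapsto\int_Wk(\cdot,y)u(y)\,dy$ has norm at most $a$ on $L^2(W)$. Indeed, the Cauchy--Schwarz inequality gives $|\int k(x,y)u(y)\,dy|^2\le a\int k(x,y)|u(y)|^2\,dy$, and one integrates in $x$.

\begin{lemma}\label{lem:BS}
Let $W\subset\mathbb{R}^3$ be bounded and measurable with $\operatorname{vol}W=\frac43\pi r^3$. Then $\operatorname{BS}$, as an operator on $L^2(W,\mathbb{R}^3)$, is symmetric and compact and has norm at most $r$. Consequently $\mathcal{H}$ is continuous on $L^2(W,\mathbb{R}^3)$, also along weakly convergent sequences, and $\lambda_+(\Omega)\le(3\operatorname{vol}\Omega/4\pi)^{1/3}$ for every smooth domain $\Omega$.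
\end{lemma}

\begin{proof}
We have $|\operatorname{BS}(B)(x)|\le\int_Wk(x,y)|B(y)|\,dy$ with $k(x,y)=1/(4\pi|x-y|^2)$. Fix $x$ and let $b=b(x,r)$. The sets $W\setminus b$ and $b\setminus W$ have equal volume, and $|x-y|^{-2}$ is at most $r^{-2}$ on the first and at least $r^{-2}$ on the second. Therefore $\int_Wk(x,y)\,dy\le\int_bk(x,y)\,dy=\int_0^rds=r$, and Schur's test bounds the norm by $r$. Symmetry follows from Fubini's theorem and $A(x)\cdot(B(y)\times(x-y))=B(y)\cdot(A(x)\times(y-x))$.

For $\delta>0$ split the kernel of $\operatorname{BS}$ at $|x-y|=\delta$. The part with $|x-y|>\delta$ is bounded on the bounded set $W\times W$, so it defines a Hilbert--Schmidt operator, which is compact. The other part has norm at most $\int_{|z|<\delta}dz/(4\pi|z|^2)=\delta$ by Schur's test. So $\operatorname{BS}$ is a norm limit of compact operators, hence compact. If $B_n\rightharpoonup B$ weakly, then $\operatorname{BS}(B_n)\to\operatorname{BS}(B)$ in $L^2(W)$ and $\langle B_n,\operatorname{BS}(B_n)\rangle\to\langle B,\operatorname{BS}(B)\rangle$. The bound for $\lambda_+$ follows from $\mathcal{H}(B)\le r\|B\|^2$.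
\end{proof}

\begin{remark}
Here is why the second formula in \eqref{eq:rayleigh} holds. Let $N(x)=1/(4\pi|x|)$, so that $-\Delta(N*\psi)=\psi$ and $\operatorname{BS}(\psi)=\operatorname{curl}(N*\psi)$ for $\psi\in C_c^\infty(\Omega,\mathbb{R}^3)$. Then $\operatorname{BS}(\operatorname{curl}\psi)=\operatorname{curl}\operatorname{curl}(N*\psi)=\psi+\nabla\operatorname{div}(N*\psi)$. For $J\in\mathcal{K}(\Omega)$, symmetry gives $\langle\operatorname{BS}(J),\operatorname{curl}\psi\rangle=\langle J,\psi\rangle$, that is, $\operatorname{curl}\operatorname{BS}(J)=J$ weakly in $\Omega$. So $\operatorname{BS}(J)-\operatorname{curl}^{-1}J$ is curl-free in $\Omega$, hence orthogonal to $J$, and $\mathcal{H}(J)=\langle J,\operatorname{curl}^{-1}J\rangle$. The supremum of the Rayleigh quotient of the compact self-adjoint operator $\operatorname{curl}^{-1}$ is its largest eigenvalue $1/\mu_+(\Omega)$.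
\end{remark}

\begin{lemma}[Scaling]\label{lem:scaling}
For a smooth domain $\Omega$ and $t>0$ we have $\lambda_+(t\Omega)=t\lambda_+(\Omega)$ and $1/\mu_+(t\Omega)=t/\mu_+(\Omega)$. Moreover $1/\mathcal{M}(V)=\sup_{\operatorname{vol}\Omega=V}1/\mu_+(\Omega)$ is finite, and
\[
\Lambda(V)=\Lambda(1)V^{1/3},\qquad\frac{1}{\mathcal{M}(V)}=\frac{V^{1/3}}{\mathcal{M}(1)} .
\]
\end{lemma}

\begin{proof}
Let $B_t(x)=B(x/t)$. For $f\in H^1(t\Omega)$ we have $\int_{t\Omega}B_t\cdot\nabla f=t^2\int_\Omega B\cdot\nabla(f(t\,\cdot))$, so $B\mapsto B_t$ maps $L^2\mathcal{V}_0(\Omega)$ into $L^2\mathcal{V}_0(t\Omega)$. Since $(\operatorname{curl}\psi)_t=\operatorname{curl}(t\psi_t)$, it maps $\mathcal{K}(\Omega)$ into $\mathcal{K}(t\Omega)$ by Lemma~\ref{lem:density}. The inverse map has the same form with $1/t$, so both maps are onto. The substitution $y=tz$ gives $\operatorname{BS}(B_t)(x)=t\operatorname{BS}(B)(x/t)$, hence $\mathcal{H}(B_t)=t^4\mathcal{H}(B)$, while $\|B_t\|^2=t^3\|B\|^2$. Now use \eqref{eq:rayleigh} and $\operatorname{vol}(t\Omega)=t^3\operatorname{vol}\Omega$. Finiteness follows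 from $1/\mu_+\le\lambda_+$ and Lemma~\ref{lem:BS}.
\end{proof}

In particular, the strict inequality in the Question holds for one $V$ exactly when it holds for all $V$.

\begin{lemma}[Extension by zero]\label{lem:extension}
If $W\subset W'$ are bounded open sets, then $L^2\mathcal{V}_0(W)\subset L^2\mathcal{V}_0(W')$. In particular, $\lambda_+(\Omega)\le\lambda_+(\Omega')$ for smooth domains $\Omega\subset\Omega'$.
\end{lemma}

\begin{proof}
For $B\in L^2\mathcal{V}_0(W)$ and $f\in H^1(W')$ we have $f|_W\in H^1(W)$ and $\int_{W'}B\cdot\nabla f=\int_WB\cdot\nabla(f|_W)=0$. Helicity and energy do not change under extension by zero.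
\end{proof}

\section{A solid torus with a thin plug}\label{sec:torus}

Use cylindrical coordinates $(r,\theta,z)$ with unit vectors $e_r,e_\theta,e_z$, and let $T=\{1<r<2,\ |z|<1\}$. The edges of $T$ play no role, since Lemma~\ref{lem:density} holds for all bounded open sets.

\medskip\noindent\emph{The obstruction.}
The field $Y=r^{-1}e_\theta$ is locally the gradient of $\theta$, so it is curl-free in $T$. It lies in $L^2\mathcal{V}_0(T)$: for $f\in C^\infty(T)\cap H^1(T)$, a dense subspace of $H^1(T)$, the function $Y\cdot\nabla f=r^{-2}\partial_\theta f$ has integral zero over each circle about the axis. So $Y$ is a nonzero harmonic field. Now let $B=\beta(r,z)e_\theta$, where $\beta$ is smooth, is supported in $[1+\eta,2-\eta]\times[-1+\eta,1-\eta]$ for some $\eta\in(0,\frac12)$, and has flux $\Phi=\iint\beta\,dr\,dz\ne0$. Then $B$ is divergence-free with compact support in $T$, so $B\in L^2\mathcal{V}_0(T)$. But $\langle B,Y\rangle=2\pi\Phi\neq0$, so $B\notin\mathcal{K}(T)$.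

\medskip\noindent\emph{Closing the hole.}
For $0<\varepsilon<1-\eta$ let $T_\varepsilon=T\cup\{r\le1,\ |z|<\varepsilon\}$. This open set exceeds $T$ in volume by $2\pi\varepsilon$. We claim that $B\in\mathcal{K}(T_\varepsilon)$, and we prove it by finding $\psi\in C_c^\infty(T_\varepsilon,\mathbb{R}^3)$ with $\operatorname{curl}\psi=B$. Let $a(r,z)=\int_r^\infty\beta(s,z)\,ds$. Then $\operatorname{curl}(ae_z)=\nabla a\times e_z=-\partial_ra\,e_\theta=B$. For $r\le1+\eta$ we have $a=g(z):=\int_0^\infty\beta(s,z)\,ds$, so this potential is smooth across the axis but may occupy the whole hole. We squeeze it into the plug by subtracting a gradient. Let $\gamma\in C_c^\infty(-\varepsilon,\varepsilon)$ have integral $1$ and put $w(z)=\int_{-\infty}^z(g-\Phi\gamma)\,ds$. Since $\int g=\Phi$, the function $w$ vanishes for $|z|\ge1-\eta$. Let $\kappa(r)$ be smooth, equal to $1$ for $r\le1+\eta$ and to $0$ for $r\ge2-\eta$, and set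
\[
\psi=ae_z-\nabla\big(\kappa(r)w(z)\big).
\]
Then $\operatorname{curl}\psi=B$. For $r\le1+\eta$ we get $\psi=(g-w')e_z=\Phi\gamma(z)e_z$, and for $r\ge1+\eta$ the support lies in $\{1+\eta\le r\le2-\eta,\ |z|\le1-\eta\}$. So $\operatorname{supp}\psi$ is a compact subset of $T_\varepsilon$. In the plug $\psi$ is large, since $1=(\int\gamma)^2\le2\varepsilon\int\gamma^2$. This costs nothing, because $\psi$ is curl-free there and only $\operatorname{curl}\psi$ enters \eqref{eq:rayleigh}. This is the idea of Theorem~\ref{thm:main}: a set of small volume removes the obstruction, and the field itself is untouched.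

\medskip\noindent\emph{Reopening the hole.}
For $m\ge2$ let $\chi_m(r)$ equal $0$ for $r\le m^{-2}$, $1$ for $r\ge m^{-1}$, and $\log(m^2r)/\log m$ in between. For $0<\sigma<m^{-2}$ the Lipschitz field $\chi_m\psi$ has compact support in the solid torus $T_\varepsilon\setminus\{r\le\sigma\}$. Mollifying it and applying Lemma~\ref{lem:density}, we see that its curl lies in $\mathcal{K}$ of that torus. We compute $\operatorname{curl}(\chi_m\psi)=B-\Phi\gamma(z)\chi_m'(r)e_\theta$ and
\[
\|\operatorname{curl}(\chi_m\psi)-B\|^2=2\pi\Phi^2\int\gamma^2\,dz\int_{m^{-2}}^{m^{-1}}\frac{r\,dr}{r^2\log^2m}=\frac{2\pi\Phi^2}{\log m}\int\gamma^2\,dz .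
\]
The added term carries the flux $-\Phi$, which cancels the flux of $B$, and it runs around the very short circles near the axis. For fixed $\varepsilon$ its energy tends to $0$ as $m\to\infty$. So there are solid tori, close to $T$ in volume, on which $B$ is nearly in $\mathcal{K}$. This is the idea of Theorem~\ref{thm:relax}(a): once the obstruction is gone, thin channels can be drilled at almost no cost in energy. The order of choices matters: first the plug, then the potential, and the channel last.

\section{Perforated balls and the proof of Theorem~\ref{thm:main}}\label{sec:perforated}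

For a domain with many handles, possibly knotted, one would have to find suitable plugs and control the topology of the union. We avoid this by working from the other end. A ball $b_R\supset\overline\Omega$ has no loops at all but has too much volume, so we remove the excess volume in pieces that create no loops. A \emph{perforated ball} is a set
\[
U=b_R\setminus\bigcup_{i=1}^kQ_i,\qquad Q_i=\bar b(c_i,r_i),\quad k\ge0,
\]
where the closed balls $Q_i$ are pairwise disjoint and contained in $b_R$. For such $U$ we fix radii $r_i^+>r_i$ such that the balls $Q_i^+=\bar b(c_i,r_i^+)$ are still pairwise disjoint and contained in $b_R$.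

\begin{lemma}\label{lem:fill}
Let $\Omega$ be a smooth domain with $\overline\Omega\subset b_R$ and let $\varepsilon>0$. There is a perforated ball $U=b_R\setminus\bigcup_{i=1}^kQ_i$ with $k\ge1$, $\Omega\subset U$ and $\operatorname{vol}(U\setminus\Omega)<\varepsilon$.
\end{lemma}

\begin{proof}
The set $O=b_R\setminus\overline\Omega$ is open and nonempty. By the Vitali covering theorem \cite[\S1.5]{EG}, an open set is filled up to a null set by countably many pairwise disjoint closed balls contained in it. Since $\operatorname{vol}O<\infty$, finitely many of these balls, $Q_1,\dots,Q_k\subset O$, satisfy $\operatorname{vol}(O\setminus\bigcup Q_i)<\varepsilon$. Then $\Omega\subset U$ and $U\setminus\Omega=\partial\Omega\cup(O\setminus\bigcup Q_i)$, and the smooth surface $\partial\Omega$ has volume zero.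
\end{proof}

\begin{lemma}\label{lem:topology}
A perforated ball is a simply connected smooth domain.
\end{lemma}

\begin{proof}
The set $U$ is open and bounded, and $\partial U$ is a disjoint union of round spheres with $U$ on one side. Let $U^*=b_R\setminus\{c_1,\dots,c_k\}$. Define $P:U^*\to U$ as the identity outside $\bigcup Q_i^+$ and by
\[
P(c_i+s\omega)=c_i+\Big(r_i+(r_i^+-r_i)\frac{s}{r_i^+}\Big)\omega,\qquad 0<s\le r_i^+,\quad|\omega|=1 .
\]
The radial factor is an increasing affine bijection of $(0,r_i^+]$ onto $(r_i,r_i^+]$ that fixes $r_i^+$. So $P$ is a homeomorphism, and it suffices to treat $U^*$.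

Given $x,y\in U^*$, choose $w\in b_R$ outside the finitely many lines through $x$ and $c_i$ or through $y$ and $c_i$. The segments $[x,w]$ and $[w,y]$ lie in $b_R$ and contain no $c_i$. Hence $U^*$ is path connected.

Every loop in $U^*$ is homotopic in $U^*$ to a polygonal loop: subdivide it so finely that each piece lies in a ball contained in $U^*$, and move each piece linearly to its chord. Let $\gamma$ be a polygonal loop in $U^*$. For each edge of $\gamma$ and each $i$, the edge and $c_i$ lie in a common plane. Choose $w\in b_R$ outside these finitely many planes and consider the cone $(1-\tau)\gamma(s)+\tau w\in b_R$, $0\le\tau\le1$. If it met $c_i$, then $w$ would lie on the line through the distinct points $\gamma(s)$ and $c_i$, hence in one of the planes. So the cone is a null-homotopy of $\gamma$ in $U^*$.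
\end{proof}

The dimension is used in the last step: planes do not fill an open subset of $\mathbb{R}^3$. A disk with closed disks removed is not simply connected.

\begin{proposition}\label{prop:K}
If $U$ is a perforated ball, then $\mathcal{K}(U)=L^2\mathcal{V}_0(U)$, and hence $\lambda_+(U)=1/\mu_+(U)$.
\end{proposition}

\begin{proof}
Let $Y\in L^2(U,\mathbb{R}^3)$ be curl-free and $B\in L^2\mathcal{V}_0(U)$. We must show $\langle B,Y\rangle=0$. A smooth curl-free field on a simply connected open set is the gradient of a smooth function. Since $Y$ is only in $L^2$, we mollify it. This forces us onto slightly smaller sets, which are again simply connected.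

\emph{A potential in $H^1_{\mathrm{loc}}$.} For small $s>0$ the set $U_s=b_{R-s}\setminus\bigcup\bar b(c_i,r_i+s)$ is a perforated ball. Also $\bar b(x,s)\subset U$ for $x\in U_s$, $\overline{U_t}\subset U_s$ for $s<t$, and the $U_t$ increase to $U$ as $t\downarrow0$. Let $\eta_s$ be an even mollifier supported in $\bar b(0,s)$ and put $Y_s=\eta_s*Y$. For $\psi\in C_c^\infty(U_s,\mathbb{R}^3)$ we have $\eta_s*\psi\in C_c^\infty(U,\mathbb{R}^3)$ and $\langle Y_s,\operatorname{curl}\psi\rangle=\langle Y,\operatorname{curl}(\eta_s*\psi)\rangle=0$. So the smooth field $Y_s$ is curl-free on $U_s$, and by Lemma~\ref{lem:topology}, $Y_s=\nabla f_s$ with $f_s\in C^\infty(U_s)$. Fix a ball $b_*$ with $\overline{b_*}\subset U$ and normalize $\int_{b_*}f_s=0$ for small $s$.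

Fix a small $t$ with $b_*\subset U_t$. The Poincar\'e inequality on the smooth domain $U_t$ states that $\|u-\bar u\|_{L^2(U_t)}\le C_t\|\nabla u\|_{L^2(U_t)}$ for $u\in H^1(U_t)$ with mean value $\bar u$. If $\int_{b_*}u=0$, then $|\bar u|\operatorname{vol}b_*=|\int_{b_*}(u-\bar u)|\le(\operatorname{vol}b_*)^{1/2}\|u-\bar u\|_{L^2(U_t)}$, and therefore $\|u\|_{L^2(U_t)}\le C_t'\|\nabla u\|_{L^2(U_t)}$. For $s,s'<t$ the function $u=f_s-f_{s'}$ is smooth on a neighborhood of $\overline{U_t}$ and has gradient $Y_s-Y_{s'}$. Since $Y_s\to Y$ in $L^2$ as $s\to0$, the $f_s$ converge in $H^1(U_t)$. The limits for different $t$ are limits of the same family, so they agree and define $f\in H^1_{\mathrm{loc}}(U)$ with $\nabla f=Y$.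

\emph{Truncation.} The definition of $L^2\mathcal{V}_0(U)$ requires test functions in $H^1(U)$, and we have not controlled $f$ near $\partial U$. Let $f_m=\max(-m,\min(m,f))$. By the chain rule for Sobolev functions, $f_m\in H^1_{\mathrm{loc}}(U)$ and $\nabla f_m=1_{\{|f|<m\}}Y$ almost everywhere. Both $f_m$ and $\nabla f_m$ are in $L^2(U)$, so $f_m\in H^1(U)$ and $\langle B,\nabla f_m\rangle=0$. Since $f$ is finite almost everywhere, $\nabla f_m\to Y$ in $L^2(U)$ by dominated convergence, and $\langle B,Y\rangle=0$. The last claim follows from \eqref{eq:rayleigh}.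
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\Omega$ be a smooth domain of volume $V$, let $\varepsilon>0$, and take $U$ from Lemma~\ref{lem:fill}, so that $\operatorname{vol}U<V+\varepsilon$. By Lemma~\ref{lem:extension}, Proposition~\ref{prop:K} and Lemma~\ref{lem:scaling},
\[
\lambda_+(\Omega)\le\lambda_+(U)=\frac{1}{\mu_+(U)}\le\frac{1}{\mathcal{M}(\operatorname{vol}U)}=\Big(\frac{\operatorname{vol}U}{V}\Big)^{1/3}\frac{1}{\mathcal{M}(V)}\le\Big(1+\frac{\varepsilon}{V}\Big)^{1/3}\frac{1}{\mathcal{M}(V)} .
\]
Letting $\varepsilon\to0$ and taking the supremum over $\Omega$ gives $\Lambda(V)\le1/\mathcal{M}(V)$. The reverse inequality follows from $\lambda_+\ge1/\mu_+$, positivity from $\lambda_+>0$, and the upper bound from Lemma~\ref{lem:BS}.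
\end{proof}

\section{Upper semicontinuity of $\lambda_+$}\label{sec:usc}

\begin{proof}[Proof of Theorem~\ref{thm:relax}(b)]
Choose $R_0$ with $\Omega,\Omega_n\subset b_{R_0}$, and let $\ell=\limsup_n\lambda_+(\Omega_n)$, which is finite by Lemma~\ref{lem:BS}. Since $\lambda_+(\Omega)>0$, we may assume $\ell>0$. Take $B_n\in L^2\mathcal{V}_0(\Omega_n)$ with $\|B_n\|=1$ and $\mathcal{H}(B_n)\ge\lambda_+(\Omega_n)-\frac1n$. Pass to a subsequence along which $\lambda_+(\Omega_n)\to\ell$ and $B_n\rightharpoonup B$ weakly in $L^2(b_{R_0},\mathbb{R}^3)$. We show that $B$ is a competitor for $\lambda_+(\Omega)$.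

First, $B=0$ almost everywhere outside $\Omega$. Indeed, for a bounded measurable field $g$,
\[
\Big|\int_{b_{R_0}\setminus\Omega}B\cdot g\Big|=\lim_n\Big|\int_{\Omega_n\setminus\Omega}B_n\cdot g\Big|\le\limsup_n\,\|g\|_\infty\operatorname{vol}(\Omega_n\setminus\Omega)^{1/2}=0 .
\]
Second, $B\in L^2\mathcal{V}_0(\Omega)$. A function $f\in H^1(\Omega)$ cannot be tested against $B_n$ directly, because $\Omega_n\not\subset\Omega$ in general. Since $\Omega$ is a smooth domain, $f$ extends to a function in $H^1(\mathbb{R}^3)$, still called $f$, and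
\[
\int_\Omega B\cdot\nabla f=\int_{b_{R_0}}B\cdot\nabla f=\lim_n\int_{\Omega_n}B_n\cdot\nabla f=0 .
\]
Third, Lemma~\ref{lem:BS} on the common ball $b_{R_0}$ gives $\mathcal{H}(B)=\lim_n\mathcal{H}(B_n)\ge\ell>0$. So $B\ne0$, and $\|B\|\le1$ as a weak limit of unit vectors. Hence $\lambda_+(\Omega)\ge\mathcal{H}(B)/\|B\|^2\ge\ell$.
\end{proof}

The argument has no counterpart for $\mathcal{K}$, because a curl-free field on $\Omega$ need not be close to a curl-free field on $\Omega_n$. In Section~\ref{sec:torus} the field $B$ lies in $\mathcal{K}(T_\varepsilon)$ for every small $\varepsilon$ but not in $\mathcal{K}(T)$.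

\section{Curves are removable}\label{sec:curves}

The perforated ball $U$ of Lemma~\ref{lem:fill} has $k+1$ boundary spheres and in general does not belong to $[D]$. We will join its cavities to the outside by thin channels. The resulting set no longer contains $U$, so monotonicity is lost, and we need fields in $\mathcal{K}(U)$ that vanish near the curves along which we drill.

\begin{lemma}\label{lem:curves}
Let $\Gamma$ be a finite union of compact smooth arcs, $W$ a bounded open set, $\psi\in C_c^\infty(W,\mathbb{R}^3)$ and $\eta>0$. There is $\varphi\in C_c^\infty(W\setminus\Gamma,\mathbb{R}^3)$ with $\|\operatorname{curl}\varphi-\operatorname{curl}\psi\|<\eta$.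
\end{lemma}

\begin{proof}
Let $d=\operatorname{dist}(\cdot,\Gamma)$, a $1$-Lipschitz function, so $|\nabla d|\le1$ almost everywhere. On an arc of length $L$ there are at most $L/t+2$ points such that every point of the arc is within distance $t$ of one of them. The balls of radius $2t$ about these points cover the $t$-neighborhood of the arc. Hence $\operatorname{vol}\{d<t\}\le Ct^2$ for $0<t\le1$, and $\Gamma$ is a null set.

A cutoff that rises linearly from $0$ to $1$ across $\{t/2<d<t\}$ has squared gradient of order $t^{-2}$ on a set of volume of order $t^2$, and this bound does not tend to zero. We therefore spread the rise over many scales. For $m\ge2$ let $\chi_m=0$ where $d\le m^{-2}$, $\chi_m=1$ where $d\ge m^{-1}$, and $\chi_m=\log(m^2d)/\log m$ in between. Then $\chi_m$ is Lipschitz, $|\nabla\chi_m|\le(d\log m)^{-1}$ almost everywhere on $\{m^{-2}\le d\le m^{-1}\}$, and $\nabla\chi_m=0$ almost everywhere elsewhere. On the shell $\{2^{-j-1}\le d<2^{-j}\}$, $j\ge0$, we have $\int d^{-2}\le4^{j+1}\cdot C4^{-j}=4C$. A shell meets $\{m^{-2}\le d\le m^{-1}\}$ only if $\log_2m-1\le j<2\log_2m$,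 which leaves at most $\log_2m+2$ values of $j$, all nonnegative. Thus
\[
\|\nabla\chi_m\|^2\le\frac{4C(\log_2m+2)}{\log^2m}\to0 .
\]
In $\operatorname{curl}(\chi_m\psi)=\chi_m\operatorname{curl}\psi+\nabla\chi_m\times\psi$ the second term tends to $0$ in $L^2$ because $\psi$ is bounded, and the first tends to $\operatorname{curl}\psi$ by dominated convergence, as $\chi_m\to1$ off $\Gamma$. The field $\chi_m\psi$ is Lipschitz, and its support lies in the compact subset $\operatorname{supp}\psi\cap\{d\ge m^{-2}\}$ of the open set $W\setminus\Gamma$. For small $s$ the field $\eta_s*(\chi_m\psi)$ is in $C_c^\infty(W\setminus\Gamma,\mathbb{R}^3)$, and its curl $\eta_s*\operatorname{curl}(\chi_m\psi)$ tends to $\operatorname{curl}(\chi_m\psi)$ in $L^2$ as $s\to0$. Choose $m$ large and then $s$ small.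
\end{proof}

\begin{remark}
Surfaces are not removable. Let $\Sigma=W\cap\{z=0\}$, $W_+=W\cap\{z>0\}$ and $u\in C^\infty(\mathbb{R}^3)$. For $\varphi\in C_c^\infty(W\setminus\Sigma,\mathbb{R}^3)$ we have $\int_{W_+}\operatorname{curl}\varphi\cdot\nabla u=0$, and this persists under $L^2$-limits. For $\psi\in C_c^\infty(W,\mathbb{R}^3)$ the same integral equals $-\int_\Sigma u\,(\operatorname{curl}\psi)\cdot e_z$, which is nonzero for some $u$ unless $\operatorname{curl}\psi$ is tangent to $\Sigma$.
\end{remark}

\section{Prescribing the isotopy class}\label{sec:isotopy}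

Compositions and inverses of diffeomorphisms isotopic to the identity are isotopic to the identity, through $\Phi_\tau\circ\Psi_\tau$ and $\Phi_\tau^{-1}$; the latter is smooth in $(\tau,x)$ by the inverse function theorem. Translations, dilations and time-$\ell$ maps of flows of compactly supported smooth fields are isotopic to the identity through maps of the same kind. We also use that a bijection equal to the identity outside a set $N$ maps $N$ onto $N$. One more family of maps is needed.

\begin{lemma}[Radial maps]\label{lem:radial}
Let $c\in\mathbb{R}^3$, $0<a<b$ and $0<a'<b'$. There is a diffeomorphism of $\mathbb{R}^3$, isotopic to the identity, that maps the open and closed balls about $c$ of radii $a$ and $b$ onto those of radii $a'$ and $b'$, respectively. If $b=b'$, it is the identity outside the open ball of radius $b$ about $c$.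
\end{lemma}

\begin{proof}
For small $\nu\in(0,1)$ with $\nu<b-a$ take a smooth $g_0:[0,\infty)\to[\nu,1]$ equal to $\nu$ on $[0,b-\nu]$ and to $1$ on $[b,\infty)$. Then $\int_0^ag_0=\nu a<a'$ and $\int_a^bg_0\le\nu b+\nu<b'-a'$ if $\nu$ is small enough. Add nonnegative bumps with compact supports in $(0,a)$ and in $(a,b)$ to obtain $g$ with $\int_0^ag=a'$ and $\int_a^bg=b'-a'$. The function $h(s)=\int_0^sg$ is linear near $0$ and satisfies $h'>0$, $h(a)=a'$, and $h(s)=s+b'-b$ for $s\ge b$. Each $h_\tau(s)=(1-\tau)s+\tau h(s)$, $0\le\tau\le1$, is a bijection of $[0,\infty)$ with positive derivative, linear near $0$. So the maps $c+s\omega\mapsto c+h_\tau(s)\omega$, $|\omega|=1$, are diffeomorphisms of $\mathbb{R}^3$, dilations near $c$, and they form an isotopy from the identity to the required map.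
\end{proof}

The next lemma deforms $b_R$ into a set that is almost $U$. It is easier to describe the inverse map, which pulls each $Q_i$ out of $b_R$ along a thin channel. A straight channel from $Q_i$ may run into another ball $Q_j$. We therefore first shrink all the balls by a diffeomorphism $F$, drill parallel straight channels in the shrunken picture, and transport them back by $F^{-1}$; see Figure~\ref{fig:channels}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\fill[gray!35] (0,0) circle (2);
\foreach \x/\y in {-0.5/-0.95, 0.1/0.65, 1.2/-0.7}{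
  \fill[white] (\x,\y) circle (0.14);
  \draw[white,line width=1.6pt] (\x,\y) -- (\x,2.1);}
\draw[->] (2.4,0) -- node[above] {$F^{-1}$} (3.6,0);
\begin{scope}[xshift=6cm]
\fill[gray!35] (0,0) circle (2);
\fill[white] (-0.5,-0.95) circle (0.6);
\fill[white] (0.1,0.65) circle (0.85);
\fill[white] (1.2,-0.7) circle (0.45);
\draw[white,line width=1.6pt] (0.1,0.65) -- (0.1,2.1);
\draw[white,line width=1.6pt] (1.2,-0.7) -- (1.2,2.1);
\draw[white,line width=1.6pt,line join=round] (-0.5,-0.95) -- (-0.5,-0.2) -- (-0.523,-0.093) arc (230:130:0.97) -- (-0.5,1.5) -- (-0.5,2.1);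
\end{scope}
\end{tikzpicture}
\caption{Schematic section. Left: a ball with three small cavities joined to the outside by thin parallel channels. Right: the same set after the diffeomorphism $F^{-1}$ inflates the cavities to full size; a channel that would cross another cavity is pushed around it. Both gray sets are images of the round ball under diffeomorphisms of $\mathbb{R}^3$ isotopic to the identity.}
\label{fig:channels}
\end{figure}

\begin{lemma}[Channels]\label{lem:channels}
Let $U=b_R\setminus\bigcup_{i=1}^kQ_i$ be a perforated ball with $k\ge1$. There is a finite union $\Gamma$ of compact smooth arcs with the following property. For every compact set $A\subset U\setminus\Gamma$ and every $\eta>0$ there is a diffeomorphism $\Theta$ of $\mathbb{R}^3$, isotopic to the identity and equal to the identity outside $b_{3R+3}$, such that $E=\Theta(b_R)$ satisfies $A\subset E$ and $\operatorname{vol}(E\triangle U)<\eta$.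
\end{lemma}

\begin{proof}
\emph{The arcs.} Choose a unit vector $e$ not parallel to any $c_i-c_j$, $i\ne j$. Then the parallel lines $c_i+\mathbb{R}e$ are distinct. Choose $\rho\in(0,\min_ir_i)$ with $4\rho$ smaller than all their mutual distances, and let $q_i=\bar b(c_i,\rho)$. For each $i$, Lemma~\ref{lem:radial} gives a diffeomorphism that maps $Q_i$ onto $q_i$ and is the identity outside $Q_i^+$. Since the $Q_i^+$ are disjoint, the composition $F$ of these maps satisfies $F(Q_i)=q_i$ for all $i$, and $F$ is the identity outside $b_R$. Put $\ell=2R+1$, $p_i=c_i+\ell e$, $I_i=[c_i,p_i]$ and $\Gamma=F^{-1}(\bigcup I_i)$. Note that $|p_i|\ge\ell-|c_i|>R+1$.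

\emph{The channels.} For $0<\sigma<\min(\rho,1)$ let
\[
N_\sigma^i=b(c_i,\rho+\sigma)\cup\{x:\operatorname{dist}(x,I_i)<\sigma\},\qquad N_\sigma=\bigcup_iN_\sigma^i .
\]
This is the open $\sigma$-neighborhood of $Z=\bigcup(q_i\cup I_i)$. Every point of $N_\sigma^i$ is at distance less than $2\rho$ from the line $c_i+\mathbb{R}e$, so the sets $N_\sigma^i$ are pairwise disjoint. Points of $I_i$ have norm less than $3R+1$ and points of $q_i$ less than $R$, so $N_\sigma\subset b_{3R+3}$.

The ball $q_i$ is wider than the channel, so we shrink it again before moving it. Let $S_i$ be a radial map from Lemma~\ref{lem:radial} with $S_i(q_i)=\bar b(c_i,\sigma/4)$, equal to the identity outside $b(c_i,\rho+\sigma/2)$. Let $\zeta_i$ be a smooth function with compact support in $\{\operatorname{dist}(\cdot,I_i)<\sigma\}$ and equal to $1$ on $\{\operatorname{dist}(\cdot,I_i)\le\sigma/2\}$, and let $T_i$ be the time-$\ell$ map of the flow of $\zeta_ie$. For $x\in\bar b(c_i,\sigma/4)$ and $0\le s\le\ell$, the point $x+se$ is within $\sigma/4$ of $c_i+se\in I_i$, where $\zeta_i=1$. So $s\mapsto x+se$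 is the flow line of $x$, and $T_iS_i(q_i)=\bar b(p_i,\sigma/4)$, which is disjoint from $\overline{b_R}$. Each $T_iS_i$ is the identity outside $N_\sigma^i$. Their composition $G$ is therefore the identity outside $N_\sigma$, agrees with $T_iS_i$ on $N_\sigma^i$, and is isotopic to the identity. Put
\[
\Psi=F^{-1}\circ G\circ F,\qquad\Theta=\Psi^{-1},\qquad E=\Theta(b_R)=\{x:\Psi(x)\in b_R\}.
\]
Both $\Psi$ and $\Theta$ are isotopic to the identity and equal to the identity outside $F^{-1}(N_\sigma)$. This set lies in $b_{3R+3}$, because $F$ maps $b_{3R+3}$ onto itself.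

\emph{Comparison of $E$ and $U$.} We have $\Psi(Q_i)=F^{-1}(\bar b(p_i,\sigma/4))=\bar b(p_i,\sigma/4)$, so $Q_i$ is disjoint from $E$, as it is from $U$. If $x\notin F^{-1}(N_\sigma)$, then $\Psi(x)=x$, and $x\notin Q_i=F^{-1}(q_i)$ for all $i$; hence $x\in E\iff x\in b_R\iff x\in U$. Together these give
\begin{equation}\label{eq:EU}
E\triangle U\subset F^{-1}\Big(N_\sigma\setminus\bigcup q_i\Big).
\end{equation}
As $\sigma\downarrow0$ the bounded sets on the right decrease to $F^{-1}(Z\setminus\bigcup q_i)\subset\Gamma$, a null set. So $\operatorname{vol}(E\triangle U)<\eta$ for small $\sigma$. Finally, $A$ is disjoint from $\Gamma$ and from each $Q_i$, so the compact sets $F(A)$ and $Z$ are disjoint. For $\sigma<\operatorname{dist}(F(A),Z)$ the set $F(A)$ misses $N_\sigma$, and then $A\subset U$ and \eqref{eq:EU} give $A\subset E$.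
\end{proof}

It remains to bring in the topology of $D$. We inflate a small ball inside $D$ until all the rest of $D$ is pressed into a thin shell.

\begin{lemma}[Shell]\label{lem:shell}
Let $D$ be a smooth domain and $R,\delta>0$. There is $D'\in[D]$ with $b_R\subset D'\subset b_{R+\delta}$.
\end{lemma}

\begin{proof}
Choose $p$ and $a<b$ such that $D$ contains the open ball of radius $a$ about $p$ and is contained in the open ball of radius $b$ about $p$. Apply Lemma~\ref{lem:radial} about $p$ with $a'=R$ and $b'=R+\delta$, and then translate by $-p$.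
\end{proof}

\section{Proof of Theorem~\ref{thm:relax} and Corollary~\ref{cor:class}}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:relax}(a)]
Fix $R$ with $\overline\Omega\subset b_R$; it does not depend on $n$. For $n\ge1$ we make the following choices, in this order.
\begin{enumerate}
\item[(1)] Choose $B\in L^2\mathcal{V}_0(\Omega)$ with $\|B\|=1$ and $\mathcal{H}(B)>\lambda_+(\Omega)-\frac1n$. Take $U\supset\Omega$ from Lemma~\ref{lem:fill} with $\varepsilon=\frac1n$, and $\Gamma$ from Lemma~\ref{lem:channels}. By Lemma~\ref{lem:extension} and Proposition~\ref{prop:K}, $B\in\mathcal{K}(U)$.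
\item[(2)] By Lemmas~\ref{lem:density} and~\ref{lem:curves}, $B$ is an $L^2$-limit of fields $\operatorname{curl}\varphi$ with $\varphi\in C_c^\infty(U\setminus\Gamma,\mathbb{R}^3)$. By Lemma~\ref{lem:BS} the quotient $\mathcal{H}/\|\cdot\|^2$ is continuous on $L^2(b_R,\mathbb{R}^3)\setminus\{0\}$. So we can fix $\varphi$ with $\operatorname{curl}\varphi\ne0$ and $\mathcal{H}(\operatorname{curl}\varphi)/\|\operatorname{curl}\varphi\|^2>\lambda_+(\Omega)-\frac2n$.
\item[(3)] Lemma~\ref{lem:channels} with $A=\operatorname{supp}\varphi$ and $\eta=\frac1n$ gives $\Theta$ and $E=\Theta(b_R)$ with $\operatorname{supp}\varphi\subset E$ and $\operatorname{vol}(E\triangle U)<\frac1n$.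
\item[(4)] As $\delta\downarrow0$ the bounded sets $\Theta(b_{R+\delta}\setminus b_R)$ decrease to the smooth surface $\Theta(\partial b_R)$, a null set. Choose $\delta\in(0,1)$ with $\operatorname{vol}\Theta(b_{R+\delta}\setminus b_R)<\frac1n$, take $D'$ from Lemma~\ref{lem:shell}, and put $\hat\Omega_n=\Theta(D')$.
\end{enumerate}
Then $\hat\Omega_n$ is a smooth domain in $[D]$ with $E\subset\hat\Omega_n\subset\Theta(b_{3R+3})=b_{3R+3}$ and $\operatorname{vol}(\hat\Omega_n\setminus E)<\frac1n$. Therefore
\[
\operatorname{vol}(\hat\Omega_n\triangle\Omega)\le\operatorname{vol}(\hat\Omega_n\triangle E)+\operatorname{vol}(E\triangle U)+\operatorname{vol}(U\triangle\Omega)<\frac3n .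
\]
Since $\operatorname{supp}\varphi\subset\hat\Omega_n$, Lemma~\ref{lem:density} gives $\operatorname{curl}\varphi\in\mathcal{K}(\hat\Omega_n)$, whatever the topology of $\hat\Omega_n$. By \eqref{eq:rayleigh}, $1/\mu_+(\hat\Omega_n)>\lambda_+(\Omega)-\frac2n$.

To correct the volume, let $t_n=(\operatorname{vol}\Omega/\operatorname{vol}\hat\Omega_n)^{1/3}$, so that $t_n\to1$, and let $\Omega_n=t_n\hat\Omega_n\in[D]$. Then $\operatorname{vol}\Omega_n=\operatorname{vol}\Omega$, the $\Omega_n$ lie in the ball of radius $(3R+3)\sup_nt_n$ about $0$, and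
\[
\operatorname{vol}(\Omega_n\triangle\Omega)\le t_n^3\operatorname{vol}(\hat\Omega_n\triangle\Omega)+\operatorname{vol}(t_n\Omega\triangle\Omega).
\]
The last term tends to $0$ by dominated convergence, because $1_{t_n\Omega}(x)=1_\Omega(x/t_n)\to1_\Omega(x)$ for $x$ outside the null set $\partial\Omega$. So the sequence is admissible. By Lemma~\ref{lem:scaling} and part (b),
\[
\lambda_+(\Omega)\le\liminf_n\frac{t_n}{\mu_+(\hat\Omega_n)}=\liminf_n\frac{1}{\mu_+(\Omega_n)},\qquad\limsup_n\lambda_+(\Omega_n)\le\lambda_+(\Omega).
\]
Since $1/\mu_+(\Omega_n)\le\lambda_+(\Omega_n)$, both sequences converge to $\lambda_+(\Omega)$.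
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:relax}(c)]
For every admissible sequence, $1/\mu_+\le\lambda_+$ and part (b) give $\limsup_n1/\mu_+(\Omega_n)\le\lambda_+(\Omega)$. The sequence of part (a) attains this value.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:class}]
The first supremum is at most the second, and the second is at most $\Lambda(V)$. If $\Omega$ is any smooth domain of volume $V$, Theorem~\ref{thm:relax}(a) gives domains $\Omega_n\in[D]$ of volume $V$ with $1/\mu_+(\Omega_n)\to\lambda_+(\Omega)$, so the first supremum is at least $\lambda_+(\Omega)$. Taking the supremum over $\Omega$, it is at least $\Lambda(V)$. The last equality is Theorem~\ref{thm:main}.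
\end{proof}

\begin{thebibliography}{9}

\bibitem{EG}
Evans and Gariepy, \emph{Measure Theory and Fine Properties of Functions}.

\bibitem{Gerner}
Wadim Gerner, \emph{Non-optimal domains for the helicity maximisation problem}, arXiv:2510.20533 (2025).

\end{thebibliography}
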